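\title{Polynomial return times and images of open sets in the infinite-step pronilfactor}

\begin{abstract}
Let $(X,T)$ be a minimal system and let $\pi$ be the factor map onto its maximal infinite-step pronilfactor. Theorems of Qiu and of Glasscock, Koutsogiannis, Le, Moreira, Richter and Robertson compare the polynomial return times of open sets $U_1,\dots,U_d\subset X$ with those of the interiors of the images $\pi U_j$. We consider the question, posed in a paper of Kousek, whether $U_1,\dots,U_d$ must have a return time when the return times of the images themselves, without interiors, form a piecewise syndetic set. The answer is no. The implication holds for all systems exactly when $d=1$, or $d=2$ and the two polynomials differ by a polynomial of degree one. For all other essentially distinct tuples it fails in a single minimal system, with clopen sets that have no return time while every integer is a return time of their images. For the tuple $(0,n,2n)$ there is also a counterexample with connected pronilfactor. The implication does hold when the interior is omitted for only one of the images.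
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Return times and factors}

A \emph{system} is a pair $(X,T)$ of a compact metric space $X$ and a homeomorphism $T:X\to X$. It is \emph{minimal} if every orbit $\{T^nx:n\in\mathbb{Z}\}$ is dense; equivalently, if $X$ has no closed $T$-invariant subset other than $\emptyset$ and $X$. For a tuple $p=(p_1,\dots,p_d)\in\mathbb{Z}[x]^d$ and arbitrary subsets $A_1,\dots,A_d\subset X$, the set of \emph{return times} along $p$ is
\[
R_p(A_1,\dots,A_d)=\{n\in\mathbb{Z}:\ T^{-p_1(n)}A_1\cap\dots\cap T^{-p_d(n)}A_d\neq\emptyset\}.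
\]
Thus $n$ is a return time if some point $x$, a \emph{witness} for $n$, satisfies $T^{p_j(n)}x\in A_j$ for all $j$. For $p=(0,n,2n)$, for example, one asks for an orbit that visits $A_1,A_2,A_3$ at times in arithmetic progression with difference $n$. Only the differences $p_i-p_j$ matter. If $p_2-p_1$ is a constant $c$, then $R_p(A_1,A_2)$ is $\mathbb{Z}$ or $\emptyset$ according as $A_1$ meets $T^{-c}A_2$ or not, and $n$ plays no role. One therefore considers \emph{essentially distinct} tuples, those for which $p_i-p_j$ is nonconstant whenever $i\neq j$.

In a minimal system, when can nonempty open sets have no return time at all? Two examples show the typical reasons. For the rotation $y\mapsto y+1$ on $\mathbb{Z}/3$ and $p=(0,n^2)$ we have $R_p(\{0\},\{2\})=\emptyset$, because $2$ is not a square modulo $3$. For a rotation $y\mapsto y+\alpha$ on $\mathbb{T}=\mathbb{R}/\mathbb{Z}$ and $p=(0,n,2n)$, the points $x_j=y+p_j(n)\alpha$ satisfy $x_1+x_3=2x_2$, and three short arcs can be placed so that this relation is impossible.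

Such obstructions pass to extensions. A \emph{factor map} $\pi:(X,T)\to(Y,T)$ is a continuous surjection with $\pi\circ T=T\circ\pi$. It sends a witness for $n$ to a witness for $n$, so $R_p(A_1,\dots,A_d)\subset R_p(\pi A_1,\dots,\pi A_d)$. Both examples above are nilsystems, and the natural place to look for all obstructions at once is the \emph{maximal infinite-step pronilfactor} $(X_\infty,T)$ of a minimal system $(X,T)$, the largest factor that is an inverse limit of minimal nilsystems (Section~\ref{sec:background} recalls the definitions). Write $A^\circ$, $\overline{A}$ and $\partial A$ for interior, closure and boundary. A set $A\subset\mathbb{Z}$ is \emph{piecewise syndetic} if there is a finite $F\subset\mathbb{Z}$ such that $\bigcup_{f\in F}(A-f)$ contains arbitrarily long intervals of integers; $\mathbb{Z}$ is piecewise syndetic, and a finite set is not. In the next two theorems $(X,T)$ is minimal, $\pi:X\to X_\infty$ is the factor map, $U_1,\dots,U_d\subset X$ are nonempty and open, and $p\in\mathbb{Z}[x]^d$ is essentially distinct.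

\begin{theorem}[Qiu]\label{thm:qiu}
If $R_p((\pi U_1)^\circ,\dots,(\pi U_d)^\circ)\neq\emptyset$, then $R_p(U_1,\dots,U_d)\neq\emptyset$.
\end{theorem}

\begin{theorem}[Glasscock--Koutsogiannis--Le--Moreira--Richter--Robertson]\label{thm:gklmrr}
The set
\[
R_p((\pi U_1)^\circ,\dots,(\pi U_d)^\circ)\setminus R_p(U_1,\dots,U_d)
\]
is not piecewise syndetic.
\end{theorem}

\subsection*{The question}

A factor map need not be open, and three sets of return times are in play:
\begin{equation}\label{eq:chain}
R_p(U_1,\dots,U_d)\subset R_p((\pi U_1)^\circ,\dots,(\pi U_d)^\circ)\subset R_p(\pi U_1,\dots,\pi U_d).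
\end{equation}
(The first inclusion is Lemma~\ref{lem:semiopen}(b).) Theorems~\ref{thm:qiu} and~\ref{thm:gklmrr} control the first gap. The following question, posed in \cite{Kousek}, concerns the second.

\medskip
\noindent\textbf{Question.} \emph{Let $(X,T)$ be a minimal system with factor map $\pi:X\to X_\infty$ onto its maximal infinite-step pronilfactor. Let $d\in\mathbb{N}$, let $U_1,\dots,U_d\subset X$ be nonempty and open, and let $p\in\mathbb{Z}[x]^d$ be essentially distinct. If $R_p(\pi U_1,\dots,\pi U_d)$ is piecewise syndetic, must $R_p(U_1,\dots,U_d)$ be nonempty?}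
\medskip

One would guess that the answer is yes. The interior $(\pi U)^\circ$ is dense in $\pi U$, so for clopen $U$ the difference $\pi U\setminus(\pi U)^\circ$ is closed and nowhere dense. A time $n$ in the second gap of \eqref{eq:chain} needs a witness that lands in at least two of these thin sets at prescribed times (Lemma~\ref{lem:oneclosure}). This can happen for an isolated $n$, which is why the Question asks for a large set of return times and not merely a nonempty one (Example~\ref{ex:arcs}). For finite unions of arcs in an irrational rotation of the circle it happens for finitely many $n$ only (Remark~\ref{rem:finite}). The guess is nevertheless wrong: in an infinite product of groups the coincidence can be forced for every $n$.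

\subsection*{Results}

Call an essentially distinct tuple $p\in\mathbb{Z}[x]^d$ \emph{exempt} if $d=1$, or if $d=2$ and $\deg(p_1-p_2)=1$. A factor map $\pi:X\to Y$ is \emph{almost one-to-one} if $\pi^{-1}(y)$ is a single point for all $y$ in a dense $G_\delta$ subset of $Y$.

\begin{theorem}\label{thm:main}
\begin{enumerate}
\item[(1)] There is a minimal system $(X,T)$, with factor map $\pi:X\to X_\infty$ onto its maximal infinite-step pronilfactor, such that for every $d\in\mathbb{N}$ and every essentially distinct, non-exempt $p\in\mathbb{Z}[x]^d$ there are nonempty clopen sets $U_1,\dots,U_d\subset X$ with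
\[
R_p(\pi U_1,\dots,\pi U_d)=\mathbb{Z},\qquad R_p(U_1,\dots,U_d)=\emptyset.
\]
Here $X_\infty=\prod_{P\text{ prime}}\mathbb{Z}/P$ with the rotation by $(1,1,\dots)$, and $\pi$ is almost one-to-one.
\item[(2)] If $p$ is exempt, then for every minimal system $(X,T)$, with $\pi:X\to X_\infty$ as above, and all nonempty open $U_1,\dots,U_d\subset X$, the condition $R_p(\pi U_1,\dots,\pi U_d)\neq\emptyset$ implies $R_p(U_1,\dots,U_d)\neq\emptyset$.
\end{enumerate}
\end{theorem}

Since $\mathbb{Z}$ is piecewise syndetic, the answer to the Question is no, already for $p=(0,n^2)$ and for $p=(0,n,2n)$. More precisely, for a given essentially distinct $p$ the implication in the Question holds for all systems and all open sets if and only if $p$ is exempt. Part (1) also shows that the interiors cannot be removed from Theorems~\ref{thm:qiu} and~\ref{thm:gklmrr}.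

The pronilfactor in part (1) is totally disconnected, and one may suspect that congruences are responsible for the failure. For three-term progressions they are not.

\begin{theorem}\label{thm:connected}
There are a minimal system $(X,T)$ with $X_\infty=\mathbb{T}^{\mathbb{N}}$ and nonempty clopen sets $U_1,U_2,U_3\subset X$ such that, for $p=(0,n,2n)$,
\[
R_p(\pi U_1,\pi U_2,\pi U_3)=\mathbb{Z},\qquad R_p(U_1,U_2,U_3)=\emptyset.
\]
\end{theorem}

One interior, but not two, can be dropped from Theorem~\ref{thm:qiu}.

\begin{proposition}\label{prop:one}
In the setting of the Question, suppose that $R_p(\pi U_1,(\pi U_2)^\circ,\dots,(\pi U_d)^\circ)\neq\emptyset$, or that the same holds with the one image whose interior is not taken placed in any other position. Then $R_p(U_1,\dots,U_d)\neq\emptyset$. In particular, the implication in the Question holds if all but one of the sets $\pi U_i$ are open.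
\end{proposition}

By Theorem~\ref{thm:main}(1) with $p=(0,n^2)$, ``one'' cannot be replaced by ``two''.

The counterexamples are built in three steps. A coding construction (Section~\ref{sec:coding}) reduces the problem to finding open sets $V_j$ in a group rotation that have no return time while their closures have all of $\mathbb{Z}$. A product construction, shown for $(0,n^2)$ in Section~\ref{sec:squares} and in general in Section~\ref{sec:product}, reduces this to a problem in one small group. That problem is solved in $\mathbb{Z}/P$ in Section~\ref{sec:primes} and in $\mathbb{T}$ in Section~\ref{sec:circle}. Proposition~\ref{prop:one} is proved in Section~\ref{sec:background} and Theorem~\ref{thm:main}(2) in Section~\ref{sec:exempt}.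

\section{Nilsystems, rotations and images of open sets}\label{sec:background}

\subsection*{The maximal infinite-step pronilfactor}

A \emph{$k$-step nilsystem} is a system $(G/\Gamma,\ x\mapsto gx)$, where $G$ is a $k$-step nilpotent Lie group, not necessarily connected, $\Gamma$ is a discrete cocompact subgroup, and $g\in G$. The rotation by $1$ on $\mathbb{Z}/m$ (take $G=\mathbb{Z}$, $\Gamma=m\mathbb{Z}$) and the rotations on $\mathbb{T}^m$ (take $G=\mathbb{R}^m$, $\Gamma=\mathbb{Z}^m$) are $1$-step nilsystems. We call a minimal system a \emph{pronilsystem} if it is an inverse limit of minimal nilsystems, of possibly unbounded step. In an inverse limit, two distinct points have distinct images in one of the systems that form the limit.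

A minimal system $(X,T)$ has a largest factor $\pi_\infty:X\to X_\infty$ that is a pronilsystem; equivalently, $X_\infty$ is the inverse limit of the maximal $k$-step pronilfactors, $k\in\mathbb{N}$. Besides Theorem~\ref{thm:qiu}, we use two properties of $X_\infty$.

\begin{enumerate}
\item[(M)] \emph{Maximality.} If $\rho:X\to Y$ is a factor map onto a pronilsystem, then $\rho=\varphi\circ\pi_\infty$ for a factor map $\varphi:X_\infty\to Y$. This is the meaning of ``largest''.
\item[(D)] \emph{Distality.} Points $u,v$ are \emph{proximal} if the distance between $T^{n_r}u$ and $T^{n_r}v$ tends to $0$ along some sequence $(n_r)$ of integers, and a system is \emph{distal} if no two distinct points are proximal. Nilsystems are distal, by a theorem of Auslander, Green and Hahn. Factor maps are uniformly continuous, so they send proximal pairs to proximal pairs; two proximal points of a pronilsystem therefore have equal images in each nilsystem of the limit and coincide. Hence $X_\infty$ is distal.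
\end{enumerate}

\subsection*{Two rotations}

Let $K$ be a compact metrizable abelian group and $\alpha\in K$. We write $(K,\alpha)$ for the system $y\mapsto y+\alpha$. The orbit of $y$ is $y+\mathbb{Z}\alpha$, so $(K,\alpha)$ is minimal if and only if $\mathbb{Z}\alpha$ is dense. In a product, a basic open set restricts finitely many coordinates, so density can be tested on finite subproducts. This gives the two pronilsystems that we need.

First, let $Y=\prod_P\mathbb{Z}/P$ over all primes and $\alpha=(1,1,\dots)$. By the Chinese remainder theorem, the product over primes $P_1,\dots,P_m$ is the rotation by $1$ on $\mathbb{Z}/(P_1\cdots P_m)$, a minimal nilsystem. So $(Y,\alpha)$ is minimal and is the inverse limit of these rotations. We write $y+n$ for $y+n\alpha$.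

Second, let $Y=\mathbb{T}^{\mathbb{N}}$ and $\alpha=(\alpha_i)$ with $1,\alpha_1,\alpha_2,\dots$ linearly independent over $\mathbb{Q}$; choose each $\alpha_{m+1}$ outside the countable $\mathbb{Q}$-span of $1,\alpha_1,\dots,\alpha_m$. By Kronecker's theorem, the rotation by $(\alpha_1,\dots,\alpha_m)$ on $\mathbb{T}^m$ is minimal. So $(Y,\alpha)$ is minimal and is the inverse limit of these rotations.

\subsection*{One image without interior}

\begin{lemma}\label{lem:semiopen}
Let $\pi:X\to Y$ be a factor map with $(X,T)$ minimal.
\begin{enumerate}
\item[(a)] If $U\subset X$ is nonempty and open, then $(\pi U)^\circ$ is nonempty and dense in $\pi U$.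
\item[(b)] If $U_1,\dots,U_d\subset X$ are open and $p\in\mathbb{Z}[x]^d$, then $R_p(U_1,\dots,U_d)\subset R_p((\pi U_1)^\circ,\dots,(\pi U_d)^\circ)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Choose a nonempty open $W$ with $\overline{W}\subset U$. By minimality the translates $T^iW$, $i\in\mathbb{Z}$, cover $X$, and by compactness finitely many of them do. So finitely many closed sets $T^i\pi\overline{W}$ cover $Y$. By the Baire category theorem one of them has nonempty interior, hence so does $\pi\overline{W}\subset\pi U$. For density, let $u\in U$ and let $B\ni\pi u$ be open. Then $U\cap\pi^{-1}B$ is nonempty and open, and its image lies in $\pi U\cap B$ and has nonempty interior. So $B$ meets $(\pi U)^\circ$.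

(b) If $n\in R_p(U_1,\dots,U_d)$, then $W=\bigcap_jT^{-p_j(n)}U_j$ is nonempty and open, and $\pi W\subset T^{-p_j(n)}\pi U_j$ for each $j$. By (a), $\emptyset\neq(\pi W)^\circ\subset\bigcap_jT^{-p_j(n)}(\pi U_j)^\circ$.
\end{proof}

\begin{lemma}\label{lem:oneclosure}
Let $(Y,T)$ be a system, $O_1,\dots,O_d\subset Y$ open, $p\in\mathbb{Z}[x]^d$ and $1\le i\le d$. Replacing the single set $O_i$ by $\overline{O_i}$ does not change $R_p(O_1,\dots,O_d)$.
\end{lemma}

\begin{proof}
If the open set $\bigcap_{j\neq i}T^{-p_j(n)}O_j$ meets the closure of $T^{-p_i(n)}O_i$, then it meets $T^{-p_i(n)}O_i$.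
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:one}]
Let $O_j=(\pi U_j)^\circ$ and let $i$ be the position in which the interior is not taken. By Lemma~\ref{lem:semiopen}(a), $\pi U_i\subset\overline{O_i}$. By the hypothesis and Lemma~\ref{lem:oneclosure}, $R_p(O_1,\dots,O_d)\neq\emptyset$, and Theorem~\ref{thm:qiu} gives $R_p(U_1,\dots,U_d)\neq\emptyset$. If all but one of the $\pi U_j$ are open and $R_p(\pi U_1,\dots,\pi U_d)$ is piecewise syndetic, hence nonempty, the hypothesis holds.
\end{proof}

The proof of Lemma~\ref{lem:oneclosure} moves the witness slightly to bring one point from the boundary into the open set, and relies on openness to keep the other points where they are. With two points on boundaries, the move that helps one may push the other out. The counterexamples exploit this.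

\section{Closures of open sets as images of clopen sets}\label{sec:coding}

We want a system $X$ with a prescribed pronilfactor $Y$ and clopen sets $U_k\subset X$ whose return times we can compute. Start from open sets $V_k\subset Y$ and attach to each $y$ its itinerary, the record of the times $n$ at which $T^ny\in V_k$. The itinerary is a discontinuous function of $y$; the closure of its graph along one orbit is an extension of $Y$ in which ``being in $V_k$'' becomes a clopen condition $U_k$. Upstairs, $U_k$ has the return times of $V_k$, while its image is compact and so must be $\overline{V_k}$. The point to watch is that the extension does not enlarge the pronilfactor.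

\begin{lemma}[Coding]\label{lem:coding}
Let $(Y,T)$ be a pronilsystem and let $(V_k)_{k\in\Lambda}$ be a finite or countably infinite family of nonempty open subsets of $Y$. There are a minimal system $(X,T)$, an almost one-to-one factor map $\pi:X\to Y$ and nonempty clopen sets $U_k\subset X$ such that
\begin{enumerate}
\item[(i)] $\pi U_k=\overline{V_k}$ for all $k\in\Lambda$;
\item[(ii)] $R_p(U_{k_1},\dots,U_{k_d})=R_p(V_{k_1},\dots,V_{k_d})$ for all $d$, all $k_1,\dots,k_d\in\Lambda$ and all $p\in\mathbb{Z}[x]^d$;
\item[(iii)] $\pi$ is the factor map of $X$ onto its maximal infinite-step pronilfactor.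
\end{enumerate}
\end{lemma}

\begin{proof}
\emph{Construction.} The boundary of an open set is closed and nowhere dense. Since $\Lambda$ is countable, the Baire category theorem shows that
\[
Y_0=Y\setminus\bigcup_{k\in\Lambda,\,n\in\mathbb{Z}}T^{-n}\partial V_k
\]
is a dense $G_\delta$ set, and it is $T$-invariant. Let $\Omega=\{0,1\}^{\Lambda\times\mathbb{Z}}$ with the shift $(S\omega)(k,n)=\omega(k,n+1)$. For $y\in Y_0$ define $\omega_y\in\Omega$ by $\omega_y(k,n)=1_{V_k}(T^ny)$, so that $S\omega_y=\omega_{Ty}$. Fix $y_0\in Y_0$, put $x_0=(y_0,\omega_{y_0})$, and let $X$ be the closure of the orbit of $x_0$ under the homeomorphism $T\times S$ of $Y\times\Omega$, which we again denote by $T$. Then $T^mx_0=(T^my_0,\omega_{T^my_0})$. Let $\pi$ be the projection to $Y$. The set $\pi X$ is compact and contains the dense orbit of $y_0$, so $\pi X=Y$.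

\emph{Fibers over $Y_0$.} Let $y\in Y_0$ and let $(y,\omega)=\lim_rT^{m_r}x_0$ be a point of $X$ above $y$. For all $k,n$ we have $T^{n+m_r}y_0\to T^ny\notin\partial V_k$, and $1_{V_k}$ is continuous off $\partial V_k$. Hence $\omega(k,n)=\lim_r1_{V_k}(T^{n+m_r}y_0)=1_{V_k}(T^ny)$. So $\pi^{-1}(y)=\{(y,\omega_y)\}$, and $\pi$ is almost one-to-one.

\emph{Minimality.} If $M\subset X$ is nonempty, closed and invariant, then $\pi M=Y$ by minimality of $Y$. So $M$ contains the only point $x_0$ above $y_0$, and $M=X$.

\emph{(i)} Let $U_k=\{(y,\omega)\in X:\omega(k,0)=1\}$, a clopen set. By construction,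
\begin{equation}\label{eq:itinerary}
T^mx_0\in U_k\iff T^my_0\in V_k .
\end{equation}
Since $U_k$ is open, each of its points is a limit of points $T^{m_r}x_0\in U_k$, and \eqref{eq:itinerary} gives $\pi U_k\subset\overline{V_k}$. Conversely, for $y\in Y_0\cap V_k$ the point $(y,\omega_y)$ lies in $U_k$. So the compact set $\pi U_k$ contains $Y_0\cap V_k$, which is dense in $V_k$. Thus $\pi U_k=\overline{V_k}$, and $U_k\neq\emptyset$.

\emph{(ii)} The open set $\bigcap_jT^{-p_j(n)}U_{k_j}$ is nonempty if and only if it contains some $T^mx_0$, and the open set $\bigcap_jT^{-p_j(n)}V_{k_j}$ is nonempty if and only if it contains some $T^my_0$. By \eqref{eq:itinerary}, applied to the times $m+p_j(n)$, the two conditions hold for the same $m$.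

\emph{(iii)} This is the only step that uses that $Y$ is a pronilsystem. By (M), $\pi=\varphi\circ\pi_\infty$ with $\varphi:X_\infty\to Y$ a factor map; we show that $\varphi$ is injective, hence an isomorphism. Since $\pi_\infty$ is onto, $\varphi^{-1}(y_0)=\pi_\infty(\pi^{-1}(y_0))$ is a single point. Let $\varphi(u)=\varphi(v)$. By minimality of $Y$ choose $n_r$ with $T^{n_r}\varphi(u)\to y_0$, and pass to a subsequence along which $T^{n_r}u\to u'$ and $T^{n_r}v\to v'$. Then $\varphi(u')=\varphi(v')=y_0$, so $u'=v'$ and $u,v$ are proximal. By (D), $u=v$.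
\end{proof}

In the system of Lemma~\ref{lem:coding} the first inclusion in \eqref{eq:chain} is an equality for the sets $U_k$: we have $V_k\subset(\pi U_k)^\circ\subset\overline{V_k}$, and Lemma~\ref{lem:oneclosure} allows us to replace the open sets $(\pi U_{k_j})^\circ$ by $V_{k_j}$ one at a time. The second gap is $R_p(\overline{V_{k_1}},\dots,\overline{V_{k_d}})\setminus R_p(V_{k_1},\dots,V_{k_d})$, a set computed in $Y$.

\begin{example}\label{ex:arcs}
Let $Y=\mathbb{T}$ with an irrational rotation $\alpha$, let $p=(0,n,2n)$, and let $V_1=V_3=(0,0.1)$, $V_2=(-0.1,0)$. Points $x_j=y+p_j(n)\alpha$ satisfy $x_1+x_3=2x_2$. If $x_j\in V_j$, the left side lies in $(0,0.2)$ and the right side in $(-0.2,0)$, so $R_p(V_1,V_2,V_3)=\emptyset$. If $x_j\in\overline{V_j}$, both sides are $0$, so $x_1=x_2=x_3=0$ and $n\alpha=0$. Hence $R_p(\overline{V_1},\overline{V_2},\overline{V_3})=\{0\}$. Lemma~\ref{lem:coding} gives a minimal system with $X_\infty=\mathbb{T}$, $R_p(\pi U_1,\pi U_2,\pi U_3)=\{0\}$ and $R_p(U_1,U_2,U_3)=\emptyset$.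
\end{example}

\begin{remark}\label{rem:finite}
Let $V_1,\dots,V_d$ be open subsets of a rotation $(K,\alpha)$, and let $n$ be a return time of $\overline{V_1},\dots,\overline{V_d}$ but not of $V_1,\dots,V_d$, with witness $y$. By Lemma~\ref{lem:oneclosure}, $y+p_j(n)\alpha\notin V_j$ for at least two indices, so
\begin{equation}\label{eq:difference}
(p_i(n)-p_j(n))\,\alpha\in\partial V_i-\partial V_j\quad\text{for some } i\neq j .
\end{equation}
If $K=\mathbb{T}$, $\alpha$ is irrational and the $V_j$ are finite unions of arcs, then the sets $\partial V_i-\partial V_j$ are finite and $m\mapsto m\alpha$ is injective. Since $p_i-p_j$ is nonconstant, \eqref{eq:difference} holds for finitely many $n$.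
\end{remark}

Our task is now to find, in a pronilsystem, nonempty open sets with
\begin{equation}\label{eq:goal}
R_p(V_1,\dots,V_d)=\emptyset,\qquad R_p(\overline{V_1},\dots,\overline{V_d})=\mathbb{Z}.
\end{equation}
By \eqref{eq:difference}, the nowhere dense sets $\partial V_j$ must have large difference sets. Infinite products supply such sets: if one set restricts only the coordinates in an infinite set $N_2$ and another only those in a disjoint infinite set $N_1$, both can be nowhere dense while their difference set is the whole group.

\section{The pair $(0,n^2)$}\label{sec:squares}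

Let $Y=\prod_P\mathbb{Z}/P$ with the rotation by $(1,1,\dots)$ and let $p=(0,n^2)$. We need $V_1,V_2$ such that $y\in V_1$, $y+n^2\in V_2$ is never possible, while $y\in\overline{V_1}$, $y+n^2\in\overline{V_2}$ is solvable for each $n$.

For an odd prime $P$ let $B_P\subset\mathbb{Z}/P$ be the set of non-squares, which is nonempty since $s\mapsto s^2$ is not injective: $B_3=\{2\}$, $B_5=\{2,3\}$, $B_7=\{3,5,6\}$. One coordinate can block a return in two ways: $y_P=0$ is incompatible with $y_P+n^2\in B_P$, and $y_P+n^2=0$ is incompatible with $y_P\in-B_P$. A single coordinate is of no use, because it defines clopen sets, which are their own closures. The idea is to use infinitely many coordinates and to let the condition ``$=0$'' escape to infinity, so that it disappears in the closure.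

Assign the odd primes alternately to $N_1=\{3,7,13,\dots\}$ and $N_2=\{5,11,17,\dots\}$, and set
\begin{align*}
V_1&=\bigcup_{\tau\in N_1}\{x\in Y:\ x_\tau=0,\ x_P\in-B_P\text{ for all }P\in N_2,\ P<\tau\},\\
V_2&=\bigcup_{\tau\in N_2}\{x\in Y:\ x_\tau=0,\ x_P\in B_P\text{ for all }P\in N_1,\ P<\tau\}.
\end{align*}
These are nonempty open sets. The first pieces are listed below, with $*$ for an unrestricted coordinate.
\[
\begin{array}{ll|ccccc}
 & & x_3 & x_5 & x_7 & x_{11} & x_{13}\\ \hline
V_1 & \tau=3 & 0 & * & * & * & *\\
 & \tau=7 & * & -B_5 & 0 & * & *\\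
 & \tau=13 & * & -B_5 & * & -B_{11} & 0\\ \hline
V_2 & \tau=5 & B_3 & 0 & * & * & *\\
 & \tau=11 & B_3 & * & B_7 & 0 & *
\end{array}
\]

\emph{The open sets never return.} Suppose that $y$ lies in the piece $\tau_1$ of $V_1$ and $y+n^2$ in the piece $\tau_2$ of $V_2$. Look at the column of the smaller of the two primes. If $\tau_1=3$, then $y_3+n^2=n^2\in\{0,1\}$, but every piece of $V_2$ requires the value $2$. If $\tau_2=5$ and $\tau_1\ge7$, then $y_5=-n^2\in\{0,1,4\}$, but $y_5\in-B_5=\{2,3\}$. In general, if $\tau_1<\tau_2$, then $y_{\tau_1}=0$ and $n^2\in B_{\tau_1}$; if $\tau_2<\tau_1$, then $y_{\tau_2}=-n^2$ and $y_{\tau_2}\in-B_{\tau_2}$, so $n^2\in B_{\tau_2}$. Both are absurd, and $\tau_1\neq\tau_2$ because $N_1\cap N_2=\emptyset$.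

\emph{The closures always return.} Let $A_1=\{x:x_P\in-B_P\text{ for all }P\in N_2\}$. If $x\in A_1$ and $\tau\in N_1$, changing $x_\tau$ to $0$ gives a point of $V_1$, and these points tend to $x$ as $\tau\to\infty$. So $A_1\subset\overline{V_1}$. With the roles of $N_1$ and $N_2$ exchanged, $A_2=\{x:x_P\in B_P\text{ for all }P\in N_1\}\subset\overline{V_2}$. Given $n$, choose $y_P\in-B_P$ for $P\in N_2$ and $y_P\in B_P-n^2$ for $P\in N_1$. Then $y\in A_1$ and $y+n^2\in A_2$.

So \eqref{eq:goal} holds, and Lemma~\ref{lem:coding} already answers the Question in the negative.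

\section{Barriers and the product construction}\label{sec:product}

We isolate what a single coordinate did in Section~\ref{sec:squares}. At a prime $P\in N_1$ there were two scenarios. If the first point is pinned to $0$, no return is possible; if it is free, every $n$ is a return time. A closed set is called \emph{regular} if it is the closure of its interior.

\begin{definition}\label{def:barrier}
Let $(K,\alpha)$ be a rotation on a compact metrizable abelian group, let $p\in\mathbb{Z}[x]^d$ and $1\le l\le d$. A \emph{barrier for $p$ at position $l$} in $(K,\alpha)$ consists of a nonempty open set $E\subset K$ and regular closed sets $C_1,\dots,C_d\subset K$ with $C_l=K$ such that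
\begin{enumerate}
\item[(A)] for every $n\in\mathbb{Z}$ there is $y\in K$ with $y+p_j(n)\alpha\in C_j$ for all $j$;
\item[(B)] there are no $n\in\mathbb{Z}$ and $y\in K$ with $y+p_l(n)\alpha\in E$ and $y+p_j(n)\alpha\in C_j$ for all $j\neq l$.
\end{enumerate}
\end{definition}

In terms of return times, (A) says that $R_p(C_1,\dots,C_d)=\mathbb{Z}$, and (B) says that this set becomes empty when $C_l=K$ is shrunk to $E$.

\begin{lemma}[Product construction]\label{lem:product}
Let $I\subset\mathbb{N}$, let $(K_i,\alpha_i)$, $i\in I$, be rotations on compact metrizable abelian groups, and let $G=\prod_{i\in I}K_i$ with the rotation by $\alpha=(\alpha_i)$. Let $p\in\mathbb{Z}[x]^d$. Suppose that $N_1,\dots,N_d\subset I$ are pairwise disjoint infinite sets and that for each $l$ and each $i\in N_l$ there is a barrier $E_i,C_{i,1},\dots,C_{i,d}$ for $p$ at position $l$ in $(K_i,\alpha_i)$. Then there are nonempty open sets $V_1,\dots,V_d\subset G$ satisfying \eqref{eq:goal}.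
\end{lemma}

\begin{proof}
For $i\in I$ outside $N_1\cup\dots\cup N_d$ put $C_{i,j}=K_i$ for all $j$; then (A) holds at every $i\in I$. By (A) each $C_{i,j}$ is nonempty, and being regular it has nonempty interior. Define
\[
V_j=\bigcup_{\tau\in N_j}\{x\in G:\ x_\tau\in E_\tau,\ x_i\in C_{i,j}^\circ\text{ for all }i\in I,\ i<\tau\}.
\]
Each piece restricts finitely many coordinates to nonempty open sets, so $V_j$ is nonempty and open.

\emph{No return for the $V_j$.} Suppose that $y+p_j(n)\alpha$ lies in the piece $\tau_j\in N_j$ of $V_j$, for $j=1,\dots,d$. The $\tau_j$ are distinct because the $N_j$ are disjoint. Let $\tau=\tau_l$ be the smallest. Then $y_\tau+p_l(n)\alpha_\tau\in E_\tau$, and for $j\neq l$ the inequality $\tau<\tau_j$ gives $y_\tau+p_j(n)\alpha_\tau\in C_{\tau,j}^\circ$. This contradicts (B) for the barrier at $\tau\in N_l$.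

\emph{The closure of $V_j$ contains $\prod_iC_{i,j}$.} Let $x\in\prod_iC_{i,j}$ and let $W$ be a basic neighborhood of $x$. Since $N_j$ is infinite, there is $\tau\in N_j$ such that $W$ restricts only coordinates $i<\tau$, say to open sets $W_i\ni x_i$. Since $C_{i,j}$ is regular, $W_i$ meets $C_{i,j}^\circ$. A point with $i$th coordinate in $W_i\cap C_{i,j}^\circ$ for $i<\tau$ and $\tau$th coordinate in $E_\tau$ lies in $W\cap V_j$.

\emph{Every $n$ is a return time of the closures.} Given $n$, choose $y_i\in K_i$ by (A) for each $i$. Then $y+p_j(n)\alpha\in\prod_iC_{i,j}\subset\overline{V_j}$ for all $j$.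
\end{proof}

Barriers are needed at every position because any of the $d$ points may have the smallest index $\tau_j$. They are needed infinitely often because, with $N_j$ finite and the $K_i$ finite, $V_j$ would be clopen.

\section{Barriers modulo primes}\label{sec:primes}

Throughout this section $K=\mathbb{Z}/P$, $\alpha=1$ and $E=\{0\}$. Every subset of $K$ is clopen, so the topological conditions in Definition~\ref{def:barrier} hold automatically. It will be enough to treat two kinds of tuples.
\begin{enumerate}
\item[Type I:] pairs $(p_1,p_2)$ with $\deg(p_2-p_1)\ge2$.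
\item[Type II:] triples $(p_1,p_2,p_3)$ all of whose pairwise differences have degree exactly $1$.
\end{enumerate}

\subsection*{Pairs with a nonlinear difference}

Let $d=2$ and $q=p_2-p_1$. At position $1$, condition (A) says only that $C_2\neq\emptyset$, since $y$ is otherwise free, and (B) says that $q(n)\notin C_2$ for all $n$. So a barrier requires that $q$ is not onto modulo $P$. For $q(n)=an+b$ this happens only for the finitely many $P$ dividing $a$, too few for Lemma~\ref{lem:product}. In higher degree there are enough primes.

\begin{lemma}\label{lem:nononto}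
If $q\in\mathbb{Z}[x]$ has degree at least $2$, then $q(\mathbb{Z}/P)\neq\mathbb{Z}/P$ for infinitely many primes $P$.
\end{lemma}

\begin{proof}
A self-map of a finite set that is not injective is not onto, so we look for collisions. Choose $m\in\mathbb{Z}$ with $q'(m)\neq0$ and write $q(m+x)-q(m)=x\,h(x)$, where $h\in\mathbb{Z}[x]$, $\deg h\ge1$ and $c=h(0)=q'(m)\neq0$.

By Schur's theorem, infinitely many primes divide some value of $h$. We recall the argument. Write $h(x)=c+xg(x)$ with $g\neq0$. For an integer $t\ge1$ we have $h(ctx)=c\,(1+tx\,g(ctx))$. The second factor is a nonconstant polynomial in $x$, so for large $x$ it has a prime divisor, which divides $h(ctx)$ and not $t$. Take for $t$ the product of any finite list of primes.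

Let $P\nmid c$ be such a prime, with $P\mid h(x)$, $x\in\mathbb{Z}$. Then $P\nmid x$, since otherwise $h(x)\equiv c\not\equiv0$. So $q(m+x)\equiv q(m)$ while $m+x\not\equiv m\pmod P$.
\end{proof}

\begin{lemma}\label{lem:typeI}
Let $p$ be of Type I. For infinitely many primes $P$ there are barriers for $p$ in $\mathbb{Z}/P$ at both positions.
\end{lemma}

\begin{proof}
Let $P$ be as in Lemma~\ref{lem:nononto} for $q=p_2-p_1$, and let $B=K\setminus q(K)\neq\emptyset$.

Position $1$: take $C_1=K$, $C_2=B$. For (A) pick $c\in B$ and put $y=c-p_2(n)$. For (B), if $y+p_1(n)=0$, then $y+p_2(n)=q(n)\notin B$.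

Position $2$: take $C_2=K$, $C_1=-B$. For (A) pick $c\in-B$ and put $y=c-p_1(n)$. For (B), if $y+p_2(n)=0$, then $y+p_1(n)=-q(n)\notin-B$.
\end{proof}

\subsection*{Triples with linear differences}

Now each difference is a bijection modulo almost every $P$, so no single point can be kept out of reach, and the barrier must play two points against each other. When the point at position $l$ is $0$, each of the other two points determines $n$ modulo $P$. Fix $D\subset K$, let one point demand $n\in D$ and the other $n\notin D$; this gives (B). When the point at position $l$ is free, the two readings of $n$ are shifted by different amounts, to $n+z$ and $n+\lambda z$ with $\lambda\neq0,1$, and (A) asks for $z$ with $n+z\in D$ and $n+\lambda z\notin D$. This fails exactly when the homothety with center $n$ and ratio $\lambda$ maps $D$ into itself. So $D$ must have no such symmetry. A single point is fixed by the homotheties centered at it, and for odd $P$ two points are exchanged by the reflection in their midpoint. The next candidate is a three-point set such as $\{0,1,3\}$; we use its affine image $3\cdot\{0,1,3\}-4$,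 whose sum is $0$.

\begin{lemma}\label{lem:rigid}
Let $P\ge11$ be prime, $K=\mathbb{Z}/P$ and $D=\{-4,-1,5\}\subset K$. For all $n\in K$ and $\lambda\in K\setminus\{0,1\}$, the map $h(u)=n+\lambda(u-n)$ does not map $D$ into $D$.
\end{lemma}

\begin{proof}
The differences $3,6,9$ are nonzero in $K$, so $D$ has three elements, and
\[
\sum_{u\in D}u=0,\qquad\sum_{u\in D}u^2=16+1+25=42,\qquad\sum_{u\in D}u^3=-64-1+125=60 .
\]
Suppose that $h(D)\subset D$. Since $\lambda\neq0$, $h$ is injective and permutes $D$. The sum of the elements gives $0=\sum_{u\in D}h(u)=3n-3\lambda n=3(1-\lambda)n$, so $n=0$ because $\lambda\neq1$ and $P\neq3$. Thus $\lambda D=D$. The sum of squares gives $42\lambda^2=42$, and $42=2\cdot3\cdot7$ is invertible, so $\lambda^2=1$ and $\lambda=-1$. The sum of cubes then gives $-60=60$, that is, $P\mid120=2^3\cdot3\cdot5$, which is false.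
\end{proof}

The bound on $P$ is needed for this $D$: modulo $7$ the set $D=\{3,6,5\}$ is invariant under $u\mapsto2u$, and modulo $5$ the set $D=\{1,4,0\}$ is invariant under $u\mapsto-u$.

\begin{lemma}\label{lem:typeII}
Let $p$ be of Type II. For all but finitely many primes $P$ there are barriers for $p$ in $\mathbb{Z}/P$ at all three positions.
\end{lemma}

\begin{proof}
Write $p_j(n)=p_1(n)+a_jn+b_j$ with integers $a_j,b_j$. The $a_j$ are distinct, since all differences have degree $1$. Let $P\ge11$ be a prime that divides none of $a_1-a_2$, $a_1-a_3$, $a_2-a_3$. Fix the position $l$ and let $\{j,k,l\}=\{1,2,3\}$. Put $\beta=a_j-a_l$ and $\gamma=a_k-a_l$, which are invertible in $K$, and $\lambda=\beta/\gamma$. Then $\lambda\neq0$, and $\lambda\neq1$ because $\beta-\gamma=a_j-a_k\neq0$ in $K$. The maps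
\[
\phi(s)=\beta s+b_j-b_l,\qquad\psi(s)=\gamma s+b_k-b_l
\]
are bijections of $K$, and $p_j(n)-p_l(n)=\phi(n)$, $p_k(n)-p_l(n)=\psi(n)$ in $K$. With $D$ as in Lemma~\ref{lem:rigid}, put
\[
C_l=K,\qquad C_j=\phi(D),\qquad C_k=\psi(K\setminus D).
\]
For $y\in K$ and $n\in\mathbb{Z}$ let $x=y+p_l(n)$. The other two points are $x+\phi(n)$ and $x+\psi(n)$.

(B) If $x=0$, then $\phi(n)\in\phi(D)$ means $n\in D$ and $\psi(n)\in\psi(K\setminus D)$ means $n\notin D$, modulo $P$. These exclude each other.

(A) Write $x=\beta z$. Then $x+\phi(n)=\phi(n+z)$, and $x+\psi(n)=\psi(n+\lambda z)$ because $\beta=\gamma\lambda$. By Lemma~\ref{lem:rigid} there is $u\in D$ with $n+\lambda(u-n)\notin D$. For $z=u-n$ we have $n+z\in D$ and $n+\lambda z\notin D$, so $y=\beta z-p_l(n)$ is as required.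
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(1)]
Let $Y=\prod_P\mathbb{Z}/P$ with the rotation by $(1,1,\dots)$, a pronilsystem by Section~\ref{sec:background}. Let $p$ be of Type I or II, of length $d\in\{2,3\}$. Split the infinite set of primes given by Lemma~\ref{lem:typeI} or~\ref{lem:typeII} into $d$ infinite sets $N_1,\dots,N_d$. Lemma~\ref{lem:product} gives nonempty open sets $V^p_1,\dots,V^p_d\subset Y$ satisfying \eqref{eq:goal}.

There are countably many tuples of Types I and II, so Lemma~\ref{lem:coding} applies to the family of all sets $V^p_j$ at once. It gives one minimal system $(X,T)$ with $X_\infty=Y$ and $\pi$ almost one-to-one, and nonempty clopen sets $U^p_j$ with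
\[
R_p(U^p_1,\dots,U^p_d)=R_p(V^p_1,\dots,V^p_d)=\emptyset,\qquad R_p(\pi U^p_1,\dots,\pi U^p_d)=R_p(\overline{V^p_1},\dots,\overline{V^p_d})=\mathbb{Z}.
\]

Now let $p\in\mathbb{Z}[x]^d$ be any essentially distinct, non-exempt tuple; then $d\ge2$. If some difference $p_i-p_j$ has degree at least $2$, then $p$ has a subtuple of Type I. Otherwise all differences have degree exactly $1$, by essential distinctness; since $p$ is not exempt, $d\ge3$, and any three entries form a subtuple of Type II. Let $p_J=(p_j)_{j\in J}$ be such a subtuple, take for $U_j$, $j\in J$, the clopen sets found for $p_J$, and put $U_j=X$ for $j\notin J$. The sets $X$ and $\pi X=Y$ impose no condition, so $R_p(U_1,\dots,U_d)=R_{p_J}((U_j)_{j\in J})=\emptyset$ and $R_p(\pi U_1,\dots,\pi U_d)=R_{p_J}((\pi U_j)_{j\in J})=\mathbb{Z}$.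
\end{proof}

\section{Exempt tuples}\label{sec:exempt}

For a pair with $p_2(n)-p_1(n)=an+b$ the question is whether a $T^a$-orbit starting in $T^bU_1$ enters $U_2$. This can fail, since $T^a$ need not be minimal: on $\mathbb{Z}/2$ we have $R_{(0,2n)}(\{0\},\{1\})=\emptyset$. The proof shows that a finite cyclic factor is the only obstruction. The fibers of this factor are clopen, so boundaries play no role.

\begin{proof}[Proof of Theorem~\ref{thm:main}(2)]
If $d=1$, then $R_p(U_1)=\mathbb{Z}$. Let $d=2$ and $p_2(n)-p_1(n)=an+b$ with $a\neq0$.

\emph{The cyclic factor.} By Zorn's lemma there is a set $M\subset X$ that is minimal among nonempty closed $T^a$-invariant sets. Since $T^i$ commutes with $T^a$, each $T^iM$ is $T^a$-minimal too, so any two of these sets are equal or disjoint. The set $\{i\in\mathbb{Z}:T^iM=M\}$ is a subgroup containing $a$, so it is $k\mathbb{Z}$ with $k\ge1$ and $k\mid a$. The sets $M,TM,\dots,T^{k-1}M$ are pairwise distinct, hence disjoint, and their union is closed and $T$-invariant, hence equal to $X$ by minimality. So they are clopen, and the map $\kappa:X\to\mathbb{Z}/k$ with $\kappa(x)=i$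 for $x\in T^iM$ is a factor map onto the rotation by $1$ on $\mathbb{Z}/k$, a minimal nilsystem. By (M), $\kappa=\kappa'\circ\pi$ with $\kappa':X_\infty\to\mathbb{Z}/k$ a factor map.

\emph{Lifting a return.} Let $n\in R_p(\pi U_1,\pi U_2)$ with witness $z\in X_\infty$, and put $y=T^{p_1(n)}z$. Then $y\in\pi U_1$ and $T^{an+b}y\in\pi U_2$. Choose $x_1\in U_1$ and $x_2\in U_2$ with $\pi x_1=y$ and $\pi x_2=T^{an+b}y$. Since $k\mid a$,
\[
\kappa(x_2)=\kappa'(y)+an+b=\kappa(x_1)+b=\kappa(T^bx_1)\quad\text{in }\mathbb{Z}/k .
\]
So $T^bx_1$ and $x_2$ lie in the same piece $T^iM$. The $T^a$-orbit of $T^bx_1$ is dense in this piece, and $U_2$ is a neighborhood of $x_2$, so $T^{am+b}x_1\in U_2$ for some $m\in\mathbb{Z}$. The point $w=T^{-p_1(m)}x_1$ satisfies $T^{p_1(m)}w=x_1\in U_1$ and $T^{p_2(m)}w=T^{am+b}x_1\in U_2$. Hence $m\in R_p(U_1,U_2)$.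
\end{proof}

\section{Barriers on the circle}\label{sec:circle}

Let $p=(0,n,2n)$, let $K=\mathbb{T}$, and let $\|x\|$ be the distance from $x$ to $0$ in $\mathbb{T}$. Intervals denote their images in $\mathbb{T}$. The triples $x_j=y+p_j(n)\alpha$ are progressions $(x_1,x_1+s,x_1+2s)$ with $s=n\alpha$, and they satisfy $x_1+x_3=2x_2$. So for every $\alpha\in\mathbb{T}$, conditions (A) and (B) at position $l$ follow from
\begin{enumerate}
\item[(A$'$)] for every $s\in\mathbb{T}$ there are $x_j\in C_j$ with $x_2=x_1+s$ and $x_3=x_1+2s$;
\item[(B$'$)] no triple with $x_1+x_3=2x_2$ has $x_l\in E$ and $x_j\in C_j$ for $j\neq l$.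
\end{enumerate}
Two features differ from $\mathbb{Z}/P$. The set $E$ must be an open arc rather than a point, so the two contradictory demands must be separated by a gap. And $s\mapsto2s$ is not injective on $\mathbb{T}$, so at the end positions the demands must be placed on $2s$ rather than on $s$.

\begin{lemma}\label{lem:circle}
For each $l\in\{1,2,3\}$ there are an open arc $E$ and sets $C_1,C_2,C_3\subset\mathbb{T}$, with $C_l=\mathbb{T}$ and the others finite unions of nondegenerate closed arcs, that satisfy \textup{(A$'$)} and \textup{(B$'$)}.
\end{lemma}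

\begin{proof}
\emph{Position $1$.} If $x_1=0$, then $2x_2=2s=x_3$, so we require $2x_2$ and $x_3$ to lie in separated arcs. Let $J=[0.55,0.95]$ and $J'=[0.05,0.45]$, so that $J-J'=[0.1,0.9]$. Take
\[
E=(-0.05,0.05),\quad C_1=\mathbb{T},\quad C_2=\{x:2x\in J\}=[0.275,0.475]\cup[0.775,0.975],\quad C_3=J'.
\]
(B$'$) If $x_2\in C_2$ and $x_3\in C_3$, then $x_1=2x_2-x_3\in[0.1,0.9]$, so $x_1\notin E$. (A$'$) The set $\{2w:w\in J'\}$ is the arc $[0.1,0.9]$. Its complement is an arc of length $0.2$, which cannot contain the arc $J+2s$ of length $0.4$. So there is $w\in J'$ with $2w\in J+2s$. Take $x_3=w$, $x_2=w-s$, $x_1=w-2s$; then $2x_2=2w-2s\in J$.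

\emph{Position $3$.} Take the same $E$ and $C_2$, with $C_1=J'$ and $C_3=\mathbb{T}$. The relation $x_1+x_3=2x_2$ is symmetric in $x_1,x_3$, which gives (B$'$). A progression with difference $-s$ found at position $1$, read backward, is a progression with difference $s$ as required in (A$'$).

\emph{Position $2$.} If $x_2=0$, then $x_1=-x_3$. We require $x_1$ to be near a set $F$ and $-x_3$ to be far from it. This is the case $\lambda=-1$ of Lemma~\ref{lem:typeII}, so $F$ must have no reflection symmetry. Let $F=\{0,\,0.1,\,0.3\}$ and
\[
E=(-0.01,0.01),\quad C_1=\bigcup_{a\in F}[a-0.01,a+0.01],\quad C_2=\mathbb{T},\quad C_3=\{x:\|x+b\|\ge0.04\text{ for all }b\in F\}.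
\]
Here $-C_3=[0.04,0.06]\cup[0.14,0.26]\cup[0.34,0.96]$.

(B$'$) If $x_2\in E$ and $\|x_1-a\|\le0.01$ with $a\in F$, then $x_3+a=2x_2-(x_1-a)$ has norm less than $0.02+0.01=0.03$, so $x_3\notin C_3$.

(A$'$) Let $t=2s$. It suffices to find $a\in F$ with $a+t\in C_3$, for then $x_1=a$, $x_2=a+s$, $x_3=a+t$ works. Suppose there is none. Then for each $a\in F$ there is $\sigma(a)\in F$ with $\|a+\sigma(a)+t\|<0.04$, and subtracting two such relations gives
\[
\|(a-a')+(\sigma(a)-\sigma(a'))\|<0.08\qquad(a,a'\in F).
\]
The real number $(a-a')+(\sigma(a)-\sigma(a'))$ is a multiple of $0.1$ in $[-0.6,0.6]$, and every nonzero such multiple is at distance at least $0.1$ from $\mathbb{Z}$. So it is $0$, and $a+\sigma(a)=c$ is a real constant. Then $a\mapsto c-a$ is an injection of $F$ into $F$, so $F=c-F$ in $\mathbb{R}$. Comparing smallest elements gives $0=c-0.3$, so $c=0.3$; but $0.3-0.1=0.2\notin F$, a contradiction.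
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:connected}]
Let $Y=\mathbb{T}^{\mathbb{N}}$ with the minimal rotation by $(\alpha_i)$ from Section~\ref{sec:background}, and split $\mathbb{N}$ into three infinite sets $N_1,N_2,N_3$. A finite union of nondegenerate closed arcs is a regular closed set, so Lemma~\ref{lem:circle} gives a barrier at position $l$ in $(\mathbb{T},\alpha_i)$ for each $i\in N_l$. Lemma~\ref{lem:product} gives open sets $V_1,V_2,V_3\subset Y$ satisfying \eqref{eq:goal}, and Lemma~\ref{lem:coding} gives a minimal system with $X_\infty=\mathbb{T}^{\mathbb{N}}$ and nonempty clopen sets $U_1,U_2,U_3$ with $R_p(U_1,U_2,U_3)=R_p(V_1,V_2,V_3)=\emptyset$ and $R_p(\pi U_1,\pi U_2,\pi U_3)=R_p(\overline{V_1},\overline{V_2},\overline{V_3})=\mathbb{Z}$.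
\end{proof}

\begin{thebibliography}{9}

\bibitem{Kousek}
Ioannis Kousek, \emph{A refined structure theorem for polynomial return-time sets in minimal systems}, arXiv:2607.18987 (2026).

\end{thebibliography}
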